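\title{The least $\Sigma^1_3$- and $\Pi^1_3$-reflecting ordinals when $\omega_1^L$ is countable}

\begin{abstract}
An ordinal $\alpha$ is $\Sigma^1_n$-reflecting if every $\Sigma^1_n$ statement with ordinal parameters that holds in full second-order logic over $L_\alpha$ already holds over some smaller $L_{\alpha'}$; $\Pi^1_n$-reflection is defined likewise. Let $\sigma^1_n$ and $\pi^1_n$ be the least such ordinals. For $n=1,2$ they have the same value in $L$ and in $V$. We prove in $\mathsf{ZFC}$ that if $\omega_1^L<\omega_1$, then $(\sigma^1_3)^L<\sigma^1_3$ and $(\pi^1_3)^L<\pi^1_3$, which answers a question of Aguilera and Switzer. More precisely, the least $\eta$ with $L_\eta\prec L_{\omega_1^L}$ is the supremum of the ordinals $(\sigma^1_m)^L$ and of the ordinals $(\pi^1_m)^L$, and it lies strictly below $\sigma^1_3$ and $\pi^1_3$. The proof codes $L_{\omega_1^L}$ by a relation on $L_\alpha$ that is recognized by a $\Pi^1_2$ formula.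
\end{abstract}

\section{Introduction}\label{sec:intro}

If a statement holds at the level $L_\alpha$ of the constructible hierarchy and at no earlier level, then it singles out $\alpha$. An ordinal is reflecting for a class of statements if no statement of the class singles it out in this way. We consider statements of second-order logic. Their truth depends on which subsets of $L_\alpha$ exist, so the least reflecting ordinal can change from one universe of set theory to another.

We work in $\mathsf{ZFC}$. A \emph{second-order formula} has variables $x,y,\dots$ for elements and variables $X,Y,\dots$ for sets of elements. In the relation $L_\alpha\models\varphi$ the former range over $L_\alpha$, and the latter range over the full power set of $L_\alpha$ as computed in the universe under consideration. A formula is $\Sigma^1_n$ if it has the form $\exists\vec X_1\forall\vec X_2\cdots Q\vec X_n\,\theta$, with $n$ alternating blocks and with no set quantifier in $\theta$; it is $\Pi^1_n$ if it has this form with $\exists$ and $\forall$ interchanged. Dummy quantifiers are allowed.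

\begin{definition}\label{def:reflecting}
Let $n<\omega$. An ordinal $\alpha$ is \emph{$\Sigma^1_n$-reflecting} (\emph{$\Pi^1_n$-reflecting}) if for each $l\ge1$, each tuple $\beta_1<\dots<\beta_l<\alpha$ and each $\Sigma^1_n$ ($\Pi^1_n$) formula $\varphi$ with $L_\alpha\models\varphi(\vec\beta)$ there is $\alpha'\in(\beta_l,\alpha)$ with $L_{\alpha'}\models\varphi(\vec\beta)$.
\end{definition}

The ordinal $0$ reflects vacuously. To exclude degenerate cases one considers only ordinals $\alpha>\omega$ such that $L_\alpha$ is closed under pairing. These are exactly the limit ordinals above $\omega$: if $x,y\in L_\gamma$ then $\{x,y\}\in L_{\gamma+1}$, while $L_{\gamma+1}$ contains $L_\gamma$ but not $\{L_\gamma\}$, which has rank $\gamma+1$. We write $\mathrm{Lim}$ for the class of limit ordinals above $\omega$, and $\sigma^1_n$ ($\pi^1_n$) for the least $\Sigma^1_n$-reflecting ($\Pi^1_n$-reflecting) ordinal in $\mathrm{Lim}$. As remarked in \cite{AS}, for such ordinals one may equivalently take $l=1$; we do not use this. The ordinals $\sigma^1_n,\pi^1_n$ exist and are countable (Corollary~\ref{cor:exist}). Their values as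 computed in $L$ are denoted by $(\sigma^1_n)^L$ and $(\pi^1_n)^L$. Throughout,
\[
\kappa=\omega_1^L .
\]

\begin{example}\label{ex:small}
The ordinal $\omega\cdot2$ is singled out by a first-order sentence: $L_{\omega\cdot 2}$ is the first level that contains $\omega$ and is closed under pairing. One set quantifier reaches much further. Let $W$ be a recursive well-ordering of $\omega$ of order type $\alpha\in\mathrm{Lim}$. The $\Sigma^1_1$ sentence ``there is an isomorphism $F$ from $(\mathrm{Ord},\in)$ onto $(\omega,W)$'' holds in $L_\gamma$, for $\gamma\in\mathrm{Lim}$, exactly if $\gamma=\alpha$, because the ordinals of $L_\gamma$ are those below $\gamma$. So $\alpha$ is not $\Sigma^1_1$-reflecting.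
\end{example}

Thus $\sigma^1_n$ and $\pi^1_n$ measure how far descriptions with $n$ blocks of set quantifiers reach. It is known that $\sigma^1_1,\pi^1_1,\sigma^1_2,\pi^1_2$ are computed correctly by $L$, by Shoenfield absoluteness; we recall the argument in Proposition~\ref{prop:two}. The third level is the first to which that theorem does not apply. Aguilera and Switzer \cite{AS} pose the following question as open.

\begin{quote}
\emph{Suppose $\omega_1^L<\omega_1$. Must we have $(\sigma^1_3)^L<\sigma^1_3$ and $(\pi^1_3)^L<\pi^1_3$?}
\end{quote}

Some hypothesis is needed, since equality holds if $V=L$. One expects the answer yes if $V$ can say more at the third level than $L$ can, for then more ordinals are singled out. But a wider range for the set quantifiers changes the meaning of formulas and does not by itself add expressive power. One might also hope that countability of $\omega_1^L$ pushes $\sigma^1_3$ and $\pi^1_3$ above $\omega_1^L$, which would settle the question because $(\sigma^1_3)^L,(\pi^1_3)^L<\omega_1^L$. This hope fails (Theorem~\ref{thm:limits}). The answer is nevertheless yes.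

\begin{theorem}\label{thm:main}
If $\omega_1^L<\omega_1$, then $(\sigma^1_3)^L<\sigma^1_3$ and $(\pi^1_3)^L<\pi^1_3$.
\end{theorem}

The method locates the gap between the two sides. Let $\eta$ be the least ordinal with $L_\eta\prec L_\kappa$.

\begin{theorem}\label{thm:eta}
\begin{enumerate}
\item[(1)] Assume $\omega_1^L<\omega_1$. If a limit ordinal $\alpha\in(\omega,\omega_1^L)$ is $\Sigma^1_3$-reflecting or $\Pi^1_3$-reflecting in $V$, then $L_\alpha\prec L_{\omega_1^L}$, and $\alpha$ is a limit of limit ordinals $\alpha'$ with $L_{\alpha'}\prec L_{\omega_1^L}$. Hence $\eta<\min(\sigma^1_3,\pi^1_3)$.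
\item[(2)] With no hypothesis on $V$, we have $(\sigma^1_m)^L,(\pi^1_m)^L<\eta$ for every $m$, and $\sup_m(\sigma^1_m)^L=\sup_m(\pi^1_m)^L=\eta$. So if $\omega_1^L<\omega_1$, then for all $m<\omega$ and $n\ge3$,
\begin{equation}\label{eq:gap}
(\sigma^1_m)^L,\ (\pi^1_m)^L\;<\;\eta\;<\;\min(\sigma^1_n,\pi^1_n).
\end{equation}
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:limits}
\begin{enumerate}
\item[(1)] The bound $n\ge3$ in \eqref{eq:gap} cannot be lowered: $(\sigma^1_n)^L=\sigma^1_n$ and $(\pi^1_n)^L=\pi^1_n$ for $n=1,2$.
\item[(2)] If $G$ is $\mathrm{Col}(\omega,\omega_1^L)$-generic over $L$, then in $L[G]$ we have $\omega_1^L<\omega_1$, but $\sigma^1_n,\pi^1_n<\omega_1^L$ for all $n$.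
\item[(3)] If $0^\#$ exists, then $\omega_1^L<\omega_1$ and $\sigma^1_3,\pi^1_3>\omega_1^L$.
\end{enumerate}
\end{theorem}

So the hypothesis $\omega_1^L<\omega_1$ does not decide the position of $\sigma^1_3$ and $\pi^1_3$ relative to $\omega_1^L$ (granted that the existence of $0^\#$ is consistent).

To prove Theorem~\ref{thm:main} we would like a $\Sigma^1_3$ sentence that holds at $L_\alpha$ exactly when $\alpha$ is $\Sigma^1_3$-reflecting in $L$; if it holds at $\sigma^1_3$, then reflecting it once gives the strict inequality. The obvious formalization is too complex: it says that each $\Sigma^1_3$ statement either \emph{fails} at $\alpha$ or holds below $\alpha$. In the universe $L$ there is no such sentence at all, since $(\sigma^1_3)^L$ would reflect it to a smaller reflecting ordinal. When $\kappa$ is countable, however, all of $L_\kappa$ can be copied onto $L_\alpha$ by a single binary relation, and the correct copies are picked out by a $\Pi^1_2$ formula. For $\alpha<\kappa$, every second-order fact of $L$ about $L_\alpha$ is a first-order fact about the copy. It can be expressed as ``for some correct copy'' or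 as ``for all correct copies'', so it is both $\Sigma^1_3$ and $\Pi^1_3$ over $L_\alpha$ in $V$. Section~\ref{sec:model} carries this out in second-order arithmetic, and Section~\ref{sec:coding} in general.

\section{First properties of reflecting ordinals}\label{sec:basics}

For a finite tuple $\vec\beta$ of ordinals, $\vec\beta<\alpha$ means that every entry is below $\alpha$. Let $\Lambda$ be the first-order sentence ``any two sets have an unordered pair, and there is a nonzero limit ordinal''. Then $L_\gamma\models\Lambda$ if and only if $\gamma\in\mathrm{Lim}$.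

It is convenient to let second-order variables range over relations of any finite arity on $L_\gamma$. For $\gamma\in\mathrm{Lim}$ this is harmless. Replace a $k$-ary relation variable $R$ by a set variable $X$, and $R(\vec x)$ by $\exists t\,(t=\langle\vec x\rangle\wedge t\in X)$. Since $L_\gamma$ is closed under tuples, the new formula is equivalent to the old one at every $\gamma\in\mathrm{Lim}$, and it has the same prefix. In the same way a block $\exists X_0\exists X_1$ contracts to one quantifier $\exists X$, with $x\in X_i$ read as $\langle i,x\rangle\in X$. The coding can fail at successor levels, and the next lemma ensures that we never meet them.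

\begin{lemma}\label{lem:lim}
Let $\Gamma$ be $\Sigma^1_n$ or $\Pi^1_n$ and let $\alpha\in\mathrm{Lim}$. Then $\alpha$ is $\Gamma$-reflecting if and only if for every $\Gamma$ formula $\varphi$, possibly with relation variables, and every finite tuple $\vec\beta<\alpha$, possibly empty or not increasing, with $L_\alpha\models\varphi(\vec\beta)$, there is $\alpha'\in\mathrm{Lim}$ with $\vec\beta<\alpha'<\alpha$ and $L_{\alpha'}\models\varphi(\vec\beta)$.
\end{lemma}

\begin{proof}
The condition contains Definition~\ref{def:reflecting} as a special case. Conversely, let $\alpha$ be $\Gamma$-reflecting. Let $\varphi'$ be the translation of $\varphi$ into set variables, with its parameters rewritten as the increasing enumeration of $0$ and the entries of $\vec\beta$. Reflect $\varphi'\wedge\Lambda$, which is a $\Gamma$ formula once $\Lambda$ is moved behind the prefix. The resulting $\alpha'$ is in $\mathrm{Lim}$, so $\varphi'$ and $\varphi$ are equivalent at $\alpha'$.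
\end{proof}

We use the following rules for prefixes, up to equivalence over all nonempty structures.
\begin{enumerate}
\item[(P1)] Negation interchanges $\Sigma^1_n$ and $\Pi^1_n$. Each class is closed under $\wedge$ and $\vee$: rename variables and merge the $i$-th blocks.
\item[(P2)] Adding dummy blocks, a $\Sigma^1_n$ or $\Pi^1_n$ formula is both $\Sigma^1_{m}$ and $\Pi^1_{m}$ for all $m>n$. So a $\Sigma^1_m$-reflecting ordinal is $\Sigma^1_n$-reflecting, whence $\sigma^1_n\le\sigma^1_m$, and likewise $\pi^1_n\le\pi^1_m$.
\item[(P3)] Every second-order formula is both $\Sigma^1_m$ and $\Pi^1_m$ for all large $m$. Indeed, an element quantifier moves behind a second-order prefix $\vec Q$ at the cost of a set quantifier: $\exists x\,\vec Q\,\theta$ is equivalent to $\exists X\,\vec Q\,\exists x\,(X=\{x\}\wedge\theta)$, and dually for $\forall x$.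
\end{enumerate}
Also, $\omega$ and its addition and multiplication are first-order definable in $L_\gamma$, uniformly for $\gamma\in\mathrm{Lim}$, because the finite sequences that witness the recursive definitions lie in $L_\omega$. Replacing each set variable $X$ by $X\cap\omega$ therefore turns a $\Sigma^1_n$ ($\Pi^1_n$) formula of second-order arithmetic into a $\Sigma^1_n$ ($\Pi^1_n$) formula over $L_\gamma$ with the same meaning.

Reflecting ordinals exist for a counting reason. We state it for an arbitrary set $T$ in place of the truth relation, because in Section~\ref{sec:limits} we apply it to a forcing relation.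

\begin{lemma}\label{lem:closure}
Let $T$ be a set of triples $(\varphi,\vec\beta,\gamma)$, where $\varphi$ is a formula and $\vec\beta<\gamma<\omega_1$. There is a countable $\alpha\in\mathrm{Lim}$ such that whenever $(\varphi,\vec\beta,\alpha)\in T$ there is $\alpha'<\alpha$ with $(\varphi,\vec\beta,\alpha')\in T$.
\end{lemma}

\begin{proof}
Let $f(\varphi,\vec\beta)$ be the least $\gamma$ with $(\varphi,\vec\beta,\gamma)\in T$, and $0$ if there is none. Put $\alpha_0=\omega+1$, and let $\alpha_{j+1}$ be a countable ordinal above $\alpha_j$ and above the countably many values $f(\varphi,\vec\beta)$ with $\vec\beta<\alpha_j$. Let $\alpha=\sup_j\alpha_j$. If $(\varphi,\vec\beta,\alpha)\in T$, then $\vec\beta<\alpha_j$ for some $j$, and $\alpha'=f(\varphi,\vec\beta)<\alpha_{j+1}$ satisfies $(\varphi,\vec\beta,\alpha')\in T$.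
\end{proof}

\begin{corollary}\label{cor:exist}
For every $n$, the ordinals $\sigma^1_n,\pi^1_n$ exist and are below $\omega_1$, and $(\sigma^1_n)^L,(\pi^1_n)^L<\kappa$.
\end{corollary}

\begin{proof}
Second-order satisfaction over $L_\gamma$ is first-order satisfaction in a set structure whose second sort is $P(L_\gamma)$, so it is expressed by one formula of set theory in the variables $\varphi,\vec\beta,\gamma$. Apply Lemma~\ref{lem:closure} to the set of triples with $\vec\beta<\gamma<\omega_1$ and $L_\gamma\models\varphi(\vec\beta)$. The second claim is the first one, proved in $L$.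
\end{proof}

Shoenfield's absoluteness theorem states that a $\Sigma^1_2$ or $\Pi^1_2$ statement of second-order arithmetic with a parameter $a\in P(\omega)\cap L$ holds in $V$ if and only if it holds in $L$. It gives part (1) of Theorem~\ref{thm:limits}.

\begin{proposition}\label{prop:two}
For $n=1,2$ we have $(\sigma^1_n)^L=\sigma^1_n$ and $(\pi^1_n)^L=\pi^1_n$.
\end{proposition}

\begin{proof}
Let $\gamma\in\mathrm{Lim}$, $\gamma<\kappa$. Fix in $L$ a bijection $e\colon\omega\to L_\gamma$ and let $a\in L$ code $\{(i,j):e(i)\in e(j)\}$. In $V$ and in $L$, the map $X\mapsto e^{-1}[X]$ is a bijection between the subsets of $L_\gamma$ and the subsets of $\omega$. So for $\varphi$ in $\Sigma^1_n$ or $\Pi^1_n$, the statement $L_\gamma\models\varphi(\vec\beta)$ is equivalent, in both universes, to one and the same arithmetic statement of that class with parameter $a$, and this statement is absolute. By Lemma~\ref{lem:lim}, an ordinal $\alpha\in\mathrm{Lim}$ below $\kappa$ is $\Sigma^1_n$-reflecting in $V$ if and only if it is so in $L$. Since $(\sigma^1_n)^L<\kappa$, the least such ordinal is the same in both universes. The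 argument for $\pi^1_n$ is word for word the same.
\end{proof}

\section{The structure $L_\kappa$ and a model case}\label{sec:model}

We recall the standard facts about $L$ that we use. A set is hereditarily countable if its transitive closure is countable, and $H_{\omega_1}$ is the set of all such sets.
\begin{enumerate}
\item[(L1)] $L_\gamma$ is transitive and $L_\gamma\cap\mathrm{Ord}=\gamma$. If $\omega\le\gamma<\kappa$, then $L_\gamma$ is countably infinite in $L$. If $\gamma$ is countable, so is $L_\gamma$.
\item[(L2)] $L_\kappa=(H_{\omega_1})^L$, and $L_\kappa$ satisfies $\mathsf{ZF}$ without the Power Set axiom, $V=L$, and ``every set is countable''. In particular $P(\omega)\cap L\subseteq L_\kappa$, and for $\gamma<\kappa$ every constructible relation on $L_\gamma$ is in $L_\kappa$. The map $\gamma\mapsto L_\gamma$ on $\kappa$ and the canonical well-order $<_L$ of $L_\kappa$ are definable in $L_\kappa$ without parameters.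
\item[(L3)] There is a finite conjunction of axioms of $\mathsf{ZF}-\text{Power Set}+V{=}L$ such that every transitive set satisfying it is some $L_\gamma$ \cite[Ch.~VI]{Kunen}.
\item[(L4)] (Mostowski) If $E$ is a well-founded extensional relation on a set $M$, then $\pi(u)=\{\pi(v):v\mathrel{E}u\}$ defines an isomorphism, the \emph{collapse}, of $(M,E)$ onto a transitive set.
\item[(L5)] (Tarski--Vaught) A substructure $N\subseteq M$ is elementary if and only if every formula with parameters in $N$ that has a solution in $M$ has one in $N$.
\end{enumerate}
Let $\chi$ be the conjunction of the sentence in (L3), Extensionality, and ``there is a least nonzero limit ordinal $w$, and every nonempty set is the range of a function with domain $w$''. Then $L_\kappa\models\chi$. Every transitive model of $\chi$ is some $L_\gamma$, and in fact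
\begin{equation}\label{eq:le}
L_\gamma\models\chi\quad\text{implies}\quad\gamma\le\kappa .
\end{equation}
For if $\gamma>\kappa$, then $\kappa\in L_\gamma$, so $L_\gamma\subseteq L$ contains a function from $\omega$ onto $\omega_1^L$; being such a function is expressed with bounded quantifiers and so is absolute for transitive sets.

\begin{example}[The idea in second-order arithmetic]\label{ex:model}
Assume $\kappa<\omega_1$. Let $\theta$ be arithmetical and let $\varphi$ be $\forall X\exists Y\forall Z\,\theta(X,Y,Z)$, with variables ranging over subsets of $\omega$. We show that ``$\varphi$ holds in $L$'' is expressed in $V$ by a $\Sigma^1_3$ sentence, although $\varphi$ is $\Pi^1_3$.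

Let $C(Y)$ say: there is a well-founded relation $E$ on $\omega$ such that $(\omega,E)\models\chi$ and $Y$ is in the collapse of $(\omega,E)$. The last clause is arithmetical in $E,Y$: for some $c$, the $E$-members of $c$ are exactly the points collapsing to an $n\in Y$, and $u$ collapses to $n$ if and only if there are $u_0,\dots,u_n=u$ such that the $E$-members of each $u_i$ are exactly $u_0,\dots,u_{i-1}$. Well-foundedness is $\Pi^1_1$, so $C$ is $\Sigma^1_2$. If $C(Y)$, then $Y$ lies in some $L_\gamma$. If $Y\in L$, then a copy of the countable set $L_\kappa$ on $\omega$ witnesses $C(Y)$. So $C$ defines $P(\omega)\cap L$.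

View $A\subseteq\omega$ as a sequence $(A_i)_{i<\omega}$ of subsets of $\omega$, and let $\mathrm{List}(A)$ be
\[
\forall i\,C(A_i)\ \wedge\ \forall Y\,\bigl[\neg C(Y)\vee\exists i\,(Y=A_i)\bigr].
\]
The first conjunct is $\Sigma^1_2$, since by countable choice it says that there is a sequence $(E_i)$ of witnesses; the second is $\Pi^1_2$. A list exists because $P(\omega)\cap L\subseteq L_\kappa$ is countable. Over a list, quantifiers over constructible reals become number quantifiers. With $\theta^*(A)$ the arithmetical formula $\forall i\,\exists j\,\forall k\;\theta(A_i,A_j,A_k)$,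
\[
\varphi\text{ holds in }L\iff\exists A\,[\mathrm{List}(A)\wedge\theta^*(A)]\iff\forall A\,[\mathrm{List}(A)\to\theta^*(A)].
\]
By (P1) and (P2), the middle sentence is $\Sigma^1_3$ and the last is $\Pi^1_3$. The length of the prefix of $\varphi$ played no role.
\end{example}

Two things must change for Theorem~\ref{thm:main}. The base structure is $L_\alpha$, the formulas must have the intended meaning at all $\alpha$ simultaneously, and the only parameters are ordinals, so we cannot fix an enumeration of $L_\alpha$ as in Proposition~\ref{prop:two}. And we must speak about $\alpha$, its subsets, and the levels below it. Both needs are met by replacing the list with a copy of $L_\kappa$ on the set $L_\alpha$, together with the map that locates the true $L_\alpha$ inside the copy.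

\section{Coding $L_\kappa$ over $L_\alpha$}\label{sec:coding}

We code $L_\kappa$ together with its satisfaction relation, which is needed only for the last two claims of Theorem~\ref{thm:eta}(1) and costs nothing. Fix a recursive coding of first-order formulas of set theory, in variables $v_0,v_1,\dots$, by natural numbers. Call a pair $(\varphi,s)$ \emph{fitting} if $s\in L_\kappa$ is a finite sequence and $i<\operatorname{lh}(s)$ for every $v_i$ occurring in $\varphi$. Let $\mathrm{Sat}$ be the set of fitting pairs with $(L_\kappa,\in)\models\varphi[s]$. As $L_\kappa$ contains its finite sequences, $\mathrm{Sat}\subseteq L_\kappa$. Put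
\[
\mathcal M=(L_\kappa,\in,\mathrm{Sat}).
\]
Let $\tau$ be the first-order sentence in $\in$ and a unary predicate $S$ that states Tarski's clauses: every element of $S$ is a fitting pair; and for fitting pairs, $(v_i\in v_j,s)\in S$ iff $s(i)\in s(j)$, $(v_i=v_j,s)\in S$ iff $s(i)=s(j)$, $(\neg\varphi,s)\in S$ iff $(\varphi,s)\notin S$, $(\varphi\wedge\psi,s)\in S$ iff $(\varphi,s),(\psi,s)\in S$, and $(\exists v_i\varphi,s)\in S$ iff $(\varphi,s[i\mapsto a])\in S$ for some $a$. By induction on formulas, $\mathrm{Sat}$ is the only $S\subseteq L_\kappa$ with $(L_\kappa,\in,S)\models\tau$.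

The following formulas are to be evaluated in $L_\alpha$ for $\alpha\in\mathrm{Lim}$; they do not depend on $\alpha$. For binary relation variables $E,F$, let $\mathrm{Cand}(E,F)$ (``$(E,F)$ is a candidate'') be the conjunction of
\begin{enumerate}
\item[(C1)] $\forall X\,[X\ne\emptyset\to\exists x\in X\,\forall y\in X\,\neg(y\mathrel{E}x)]$;
\item[(C2)] $(L_\alpha,E)\models\chi$, that is, $\chi$ with $\in$ replaced by $E$;
\item[(C3)] $F$ is a function from $L_\alpha$ to $L_\alpha$, $\forall x,y\,[x\in y\leftrightarrow F(x)\mathrel{E}F(y)]$, and $\forall y,z\,[z\mathrel{E}F(y)\to z\in\operatorname{ran}F]$.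
\end{enumerate}
Only (C1) has a set quantifier, so $\mathrm{Cand}$ is $\Pi^1_1$. For $Y\subseteq\omega$ let $\mathrm{In}(Y;E,F)$ be the first-order formula $\exists c\,\forall z\,[z\mathrel{E}c\leftrightarrow\exists n\in Y\,(z=F(n))]$.

\begin{lemma}\label{lem:cand}
Let $\alpha\in\mathrm{Lim}$ and $L_\alpha\models\mathrm{Cand}(E,F)$. Then the collapse $\pi$ maps $(L_\alpha,E)$ isomorphically onto some $L_\gamma$ with $\gamma\le\kappa$, and $\pi(F(y))=y$ for all $y\in L_\alpha$. For $Y\subseteq\omega$, $\mathrm{In}(Y;E,F)$ holds if and only if $Y\in L_\gamma$.
\end{lemma}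

\begin{proof}
By (C1), (C2) and (L4), the collapse exists and its range is a transitive model of $\chi$, hence an $L_\gamma$ with $\gamma\le\kappa$ by \eqref{eq:le}. By (C3) the $E$-members of $F(y)$ are exactly the $F(x)$ with $x\in y$. So $\pi(F(y))=\{\pi(F(x)):x\in y\}$, and $\pi\circ F=\mathrm{id}$ by $\in$-induction. Consequently a point $c$ has exactly the $E$-members $F(n)$, $n\in Y$, if and only if $\pi(c)=Y$.
\end{proof}

A candidate is never taller than $L_\kappa$, but it may be shorter. We cannot name $\kappa$ over $L_\alpha$. What we can say is that the candidate contains every real that lies in any other candidate, and by Cantor's theorem in $L$ this forces the height up to $\kappa$. Let $\mathrm{Good}(E,F,S)$ be the conjunction of $\mathrm{Cand}(E,F)$, of $(L_\alpha,E,S)\models\tau$, and of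
\begin{equation}\label{eq:max}
\forall Y\subseteq\omega\;\forall E',F'\,\bigl[\mathrm{In}(Y;E,F)\ \vee\ \neg\mathrm{Cand}(E',F')\ \vee\ \neg\mathrm{In}(Y;E',F')\bigr].
\end{equation}
Since $\neg\mathrm{Cand}$ is $\Sigma^1_1$, formula \eqref{eq:max} has prefix $\forall Y,E',F'\,\exists X$, and $\mathrm{Good}$ is $\Pi^1_2$. The $\Sigma^1_2$ conjunct of $\mathrm{List}$ has disappeared, because all reals of a candidate are constructible.

\begin{lemma}\label{lem:good}
Assume $\kappa<\omega_1$, and let $\alpha\in\mathrm{Lim}$, $\alpha<\kappa$.
\begin{enumerate}
\item[(a)] There are $E,F,S$ with $L_\alpha\models\mathrm{Good}(E,F,S)$.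
\item[(b)] If $L_\alpha\models\mathrm{Good}(E,F,S)$, then the collapse $\pi$ is an isomorphism of $(L_\alpha,E,S)$ onto $\mathcal M$, and $\pi\circ F=\mathrm{id}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) As $\kappa<\omega_1$, both $L_\kappa$ and $L_\alpha$ are countably infinite. Let $h\colon L_\kappa\to L_\alpha$ be a bijection, let $E_0,S_0$ be the images of $\in$ and $\mathrm{Sat}$ under $h$, and let $F_0=h{\restriction}L_\alpha$. Then $h$ is an isomorphism of $\mathcal M$ onto $(L_\alpha,E_0,S_0)$, which gives (C1), (C2), $\tau$ and the equivalence in (C3). If $z\mathrel{E_0}h(y)$ with $y\in L_\alpha$, then $h^{-1}(z)\in y\subseteq L_\alpha$, so $z\in\operatorname{ran}F_0$. Thus $(E_0,F_0)$ is a candidate that collapses onto $L_\kappa$, and by Lemma~\ref{lem:cand} and (L2),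
\begin{equation}\label{eq:all}
\mathrm{In}(Y;E_0,F_0)\ \text{ holds for every }Y\in P(\omega)\cap L .
\end{equation}
If $\mathrm{Cand}(E',F')$ and $\mathrm{In}(Y;E',F')$ hold, then $Y\in L$ by Lemma~\ref{lem:cand}. So \eqref{eq:all} gives \eqref{eq:max} for $(E_0,F_0)$.

(b) Let $\pi\colon(L_\alpha,E)\cong L_\gamma$, where $\gamma\le\kappa$, as in Lemma~\ref{lem:cand}. Apply \eqref{eq:max} with $(E',F')=(E_0,F_0)$. By \eqref{eq:all}, $\mathrm{In}(Y;E,F)$ holds for every constructible $Y\subseteq\omega$, so $P(\omega)\cap L\subseteq L_\gamma$. If $\gamma<\kappa$, then by (L1) $P(\omega)^L$ is countable in $L$, contradicting Cantor's theorem in $L$. Hence $\gamma=\kappa$. Finally $(L_\kappa,\in,\pi[S])\models\tau$, so $\pi[S]=\mathrm{Sat}$.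
\end{proof}

\begin{remark}\label{rem:hyp}
The bijection $h$ is the only place where the coding uses $\kappa<\omega_1$. If $\kappa=\omega_1$, no good triple exists for $\alpha\in\mathrm{Lim}$, $\alpha<\kappa$. A candidate then collapses onto a countable $L_\gamma$, so $\gamma<\kappa$ and some constructible $Y\subseteq\omega$ is not in $L_\gamma$. Pick $\delta\in[\alpha,\kappa)$ with $Y\in L_\delta$. Lemma~\ref{lem:hull} below gives $\gamma'\in[\delta,\kappa)$ with $L_{\gamma'}\models\chi$, and a copy of $L_{\gamma'}$ on $L_\alpha$ is a candidate that violates \eqref{eq:max}.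
\end{remark}

Good triples exist and are all isomorphic, so ``some'' and ``all'' agree.

\begin{lemma}\label{lem:delta}
Assume $\kappa<\omega_1$. For every first-order formula $\psi(x,\vec y)$ in the language of $\mathcal M$ there are a $\Sigma^1_3$ formula $\psi^\Sigma(\vec y)$ and a $\Pi^1_3$ formula $\psi^\Pi(\vec y)$ such that for all $\alpha\in\mathrm{Lim}$ with $\alpha<\kappa$ and all $\vec\beta<\alpha$,
\[
L_\alpha\models\psi^\Sigma(\vec\beta)\iff L_\alpha\models\psi^\Pi(\vec\beta)\iff\mathcal M\models\psi(\alpha,\vec\beta).
\]
\end{lemma}

\begin{proof}
The parameters $\vec\beta$ are represented in the copy by $F(\vec\beta)$. The ordinal $\alpha$ is not in $L_\alpha$, but it is the set of ordinals of $L_\alpha$. So let $\theta(E,F,S,\vec y)$ be the first-order formula saying that there is $b$ with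
\[
\forall z\,[z\mathrel{E}b\leftrightarrow\exists\xi\in\mathrm{Ord}\,(z=F(\xi))]\quad\text{and}\quad(L_\alpha,E,S)\models\psi(b,F(\vec y)),
\]
and put
\[
\psi^\Sigma=\exists E,F,S\,[\mathrm{Good}\wedge\theta],\qquad\psi^\Pi=\forall E,F,S\,[\neg\mathrm{Good}\vee\theta].
\]
The prefixes are $\exists\forall\exists$ and $\forall\exists\forall$. Let $(E,F,S)$ be good, with collapse $\pi$. By Lemma~\ref{lem:good}(b), the first condition on $b$ says $\pi(b)=\alpha$, and there is exactly one such $b$ because $\alpha\in L_\kappa$. So $\theta(E,F,S,\vec\beta)$ holds if and only if $\mathcal M\models\psi(\alpha,\vec\beta)$, independently of the good triple. Since a good triple exists by Lemma~\ref{lem:good}(a), both equivalences follow.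
\end{proof}

\begin{lemma}[Transfer]\label{lem:transfer}
Assume $\kappa<\omega_1$. Let $\alpha\in\mathrm{Lim}$, $\alpha<\kappa$, be $\Sigma^1_3$-reflecting or $\Pi^1_3$-reflecting in $V$. If $\vec\beta<\alpha$ and $\mathcal M\models\psi(\alpha,\vec\beta)$, then there is $\alpha'\in\mathrm{Lim}$ with $\vec\beta<\alpha'<\alpha$ and $\mathcal M\models\psi(\alpha',\vec\beta)$.
\end{lemma}

\begin{proof}
Let $\varphi$ be $\psi^\Sigma$ or $\psi^\Pi$, according to the case. Then $L_\alpha\models\varphi(\vec\beta)$ by Lemma~\ref{lem:delta}. Lemma~\ref{lem:lim} gives $\alpha'\in\mathrm{Lim}$ with $\vec\beta<\alpha'<\alpha$ and $L_{\alpha'}\models\varphi(\vec\beta)$, and Lemma~\ref{lem:delta} applies at $\alpha'$ because $\alpha'<\kappa$.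
\end{proof}

\section{Reflection in $L$ and the strict inequalities}\label{sec:main}

To use the Transfer Lemma we express second-order truth in $L$ as first-order truth in $L_\kappa$. This needs no hypothesis on $V$.

\begin{lemma}\label{lem:down}
\begin{enumerate}
\item[(a)] For each second-order formula $\varphi(\vec y)$ there is a first-order formula $\psi_\varphi(x,\vec y)$ such that for $\vec\beta<\alpha<\kappa$,
\[
L_\kappa\models\psi_\varphi(\alpha,\vec\beta)\iff\bigl(L_\alpha\models\varphi(\vec\beta)\bigr)^L .
\]
\item[(b)] For each $m$ there are first-order formulas $\rho^\Sigma_m(x)$ and $\rho^\Pi_m(x)$ such that for $\alpha<\kappa$: $L_\kappa\models\rho^\Sigma_m(\alpha)$ (respectively $\rho^\Pi_m(\alpha)$) if and only if $\alpha\in\mathrm{Lim}$ and $\alpha$ is $\Sigma^1_m$-reflecting (respectively $\Pi^1_m$-reflecting) in $L$.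
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Bound each element quantifier of $\varphi$ by $L_x$, and replace each quantifier over $k$-ary relations by a first-order quantifier over subsets of $(L_x)^k$. By (L2), $L_\kappa$ computes $L_\alpha$ correctly, and the subsets of $(L_\alpha)^k$ in $L_\kappa$ are exactly the constructible ones. The equivalence follows by induction on $\varphi$.

(b) Now the translation must be uniform in $\varphi$. Let $\gamma<\kappa$ and let $\mathcal A=(L_\gamma,\in,\vec R)\in L_\kappa$. The first-order satisfaction relation of $\mathcal A$ is a constructible subset of $\omega\times L_\gamma^{<\omega}$, so it is hereditarily countable in $L$ and belongs to $L_\kappa$. It is the unique set obeying Tarski's clauses for $\mathcal A$, whose quantifiers are bounded. So ``$\mathcal A\models\theta[s]$'' is definable in $L_\kappa$ as a relation of $\mathcal A,\theta,s$. For a coded $\Sigma^1_m$ formula $e=\exists\vec X_1\cdots Q\vec X_m\,\theta$, let $t_m(e,\gamma,s)$ say: there is a finite sequence $\vec R_1$ of subsets of $L_\gamma$, of the length prescribed by $e$, such that for all such sequences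 $\vec R_2$, \dots, we have $(L_\gamma,\in,\vec R_1,\dots,\vec R_m)\models\theta[s]$. As $m$ is fixed, $t_m$ is a single formula, and as in (a) it defines in $L_\kappa$ the relation $(L_\gamma\models e[s])^L$. Let $\rho^\Sigma_m(x)$ say that $x\in\mathrm{Lim}$ and that for all $e$ and all nonempty increasing tuples $s<x$ with $t_m(e,x,s)$ there is $x'\in(\max s,x)$ with $t_m(e,x',s)$. For $\rho^\Pi_m$ interchange the quantifiers in $t_m$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\Gamma$ be $\Sigma$ or $\Pi$, let $\alpha$ be $\sigma^1_3$ or $\pi^1_3$ accordingly, and let $\alpha^L$ be the same ordinal computed in $L$. If $\alpha\ge\kappa$, then $\alpha^L<\kappa\le\alpha$ by Corollary~\ref{cor:exist}. So let $\alpha<\kappa$. We apply Lemma~\ref{lem:transfer} twice.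

First, $\alpha$ is $\Gamma^1_3$-reflecting in $L$. Let $\varphi$ be $\Gamma^1_3$ and $\vec\beta<\alpha$ with $(L_\alpha\models\varphi(\vec\beta))^L$. Then $L_\kappa\models\psi_\varphi(\alpha,\vec\beta)$. Transfer gives $\alpha'$ with $\vec\beta<\alpha'<\alpha$ and $L_\kappa\models\psi_\varphi(\alpha',\vec\beta)$, that is, $(L_{\alpha'}\models\varphi(\vec\beta))^L$.

Hence $L_\kappa\models\rho^\Gamma_3(\alpha)$. Transfer gives $\alpha'<\alpha$ with $L_\kappa\models\rho^\Gamma_3(\alpha')$, so $\alpha^L\le\alpha'<\alpha$.
\end{proof}

\section{The ordinal $\eta$}\label{sec:eta}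

The Transfer Lemma says that $\alpha$ is not the least ordinal above $\vec\beta$ with any property definable in $\mathcal M$ from $\vec\beta$. In a structure where every set is countable this is a strong condition: any ordinal below a definable ordinal is itself definable, as the $k$-th value of the least enumeration. We first record what this gives for hulls. For $A\subseteq\kappa$ let $H(A)$ be the set of elements of $L_\kappa$ definable in $(L_\kappa,\in)$ from parameters in $A$. For nonempty $x\in L_\kappa$ let $g_x$ be the $<_L$-least surjection $\omega\to x$ in $L_\kappa$; it is definable in $L_\kappa$ from $x$.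

\begin{lemma}\label{lem:hull}
For $A\subseteq\kappa$ we have $H(A)=L_\gamma\prec L_\kappa$, where $\gamma=H(A)\cap\mathrm{Ord}$; if $A$ is an ordinal below $\kappa$, then $\gamma<\kappa$. Moreover $H(\emptyset)=L_\eta$. So $\eta<\kappa$, and the ordinals below $\eta$ are exactly those definable in $L_\kappa$ without parameters.
\end{lemma}

\begin{proof}
If a formula with parameters in $H(A)$ has a solution in $L_\kappa$, its $<_L$-least solution is definable from $A$. So $H(A)\prec L_\kappa$ by (L5). If $\emptyset\ne x\in H(A)$, then $g_x\in H(A)$, and each $k<\omega$ is definable, so $x=\{g_x(k):k<\omega\}\subseteq H(A)$. Thus $H(A)$ is a transitive model of $\chi$, hence equal to $L_\gamma$ with $\gamma=H(A)\cap\mathrm{Ord}$ by (L1). If $A$ is an ordinal below $\kappa$, then $H(A)$ is computed correctly in $L$ and is countable there, so $\gamma<\kappa$. Let $H(\emptyset)=L_{\eta_0}$. Then $\eta\le\eta_0$ by minimality of $\eta$, and $L_{\eta_0}\subseteq L_\eta$ because an elementary substructure contains all definable elements.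
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:eta}(1)]
Let $\alpha$ be as in the statement. We claim that if $\gamma<\kappa$ is definable in $L_\kappa$ from $\vec\beta<\alpha$, then $\gamma<\alpha$. Suppose $\gamma\ge\alpha$, and fix $k<\omega$ with $g_{\gamma+1}(k)=\alpha$. Since $g_{\gamma+1}$ is definable from $\vec\beta$, the condition $x=g_{\gamma+1}(k)$ is expressed by a formula $\psi(x,\vec\beta,k)$ whose parameters are below $\alpha$. Lemma~\ref{lem:transfer} gives $\alpha'<\alpha$ with $\alpha'=g_{\gamma+1}(k)=\alpha$, a contradiction.

So $H(\alpha)\cap\mathrm{Ord}=\alpha$, and $L_\alpha=H(\alpha)\prec L_\kappa$ by Lemma~\ref{lem:hull}.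

To reflect this property we need $\mathrm{Sat}$: if $\{x:L_x\prec L_\kappa\}$ were definable in $(L_\kappa,\in)$ without parameters, its least element $\eta$ would be too, contrary to Lemma~\ref{lem:hull}. In $\mathcal M$, however, (L5) gives a definition. For limit $x$, $L_x\prec L_\kappa$ holds if and only if for every $(\exists v_i\varphi,s)\in\mathrm{Sat}$ with all entries of $s$ in $L_x$ there is $a\in L_x$ with $(\varphi,s[i\mapsto a])\in\mathrm{Sat}$. Given $\beta<\alpha$, apply Lemma~\ref{lem:transfer} to this formula with $\beta$ as a dummy parameter. We obtain a limit $\alpha'\in(\beta,\alpha)$ with $L_{\alpha'}\prec L_\kappa$. So $\alpha$ is a limit of such ordinals, and $\eta\le\alpha'<\alpha$.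

If $\sigma^1_3<\kappa$, this applies to $\alpha=\sigma^1_3$ and gives $\eta<\sigma^1_3$. If $\sigma^1_3\ge\kappa$, then $\eta<\kappa\le\sigma^1_3$. The same two cases give $\eta<\pi^1_3$.
\end{proof}

For the suprema in part (2) we must show that in $L$ every ordinal of $\mathrm{Lim}$ below $\eta$ is singled out by some second-order formula. This requires the converse of Lemma~\ref{lem:down}(a). In $L$ the structure $L_\kappa=H_{\omega_1}$ is uncountable and cannot be copied onto $L_\alpha$ as a whole, but each of its elements can. The price is one or more set quantifiers for every quantifier of the given formula, which is why the complexity is no longer bounded.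

\begin{lemma}\label{lem:up}
For each first-order formula $\psi(x,\vec y)$ there is a second-order formula $\psi^*(\vec y)$ such that for all countable $\alpha\in\mathrm{Lim}$ and $\vec\beta<\alpha$,
\[
L_\alpha\models\psi^*(\vec\beta)\iff H_{\omega_1}\models\psi(\alpha,\vec\beta).
\]
\end{lemma}

\begin{proof}
A \emph{code} is a pair $(E,r)$ with $E$ a well-founded extensional relation on $L_\alpha$ and $r\in L_\alpha$; being a code is $\Pi^1_1$. Its \emph{value} is $\mathrm{val}(E,r)=\pi_E(r)$, where $\pi_E$ is the collapse of $E$. Values lie in countable transitive sets, hence in $H_{\omega_1}$. Conversely, each $a\in H_{\omega_1}$ lies in a countably infinite transitive set $t$, namely the union of $\omega$ and the transitive closure of $\{a\}$; copying $(t,\in)$ onto $L_\alpha$ by a bijection gives a code with value $a$.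

\emph{Equality.} We have $\mathrm{val}(E,r)=\mathrm{val}(E',r')$ if and only if there is $J\subseteq L_\alpha\times L_\alpha$ with $r\mathrel{J}r'$ such that whenever $u\mathrel{J}u'$, every $v\mathrel{E}u$ has some $v'\mathrel{E'}u'$ with $v\mathrel{J}v'$, and every $v'\mathrel{E'}u'$ has some $v\mathrel{E}u$ with $v\mathrel{J}v'$. If the values agree, take $J=\{(u,u'):\pi_E(u)=\pi_{E'}(u')\}$. Conversely, given $J$, we show by $E$-induction on $u$ that $u\mathrel{J}u'$ implies $\pi_E(u)=\pi_{E'}(u')$. For pairs $v\mathrel{J}v'$ with $v\mathrel{E}u$ the induction hypothesis gives $\pi_E(v)=\pi_{E'}(v')$, so the two clauses give the two inclusions.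

\emph{Membership.} $\mathrm{val}(E,r)\in\mathrm{val}(E',r')$ if and only if $\mathrm{val}(E,r)=\mathrm{val}(E',s')$ for some $s'\mathrel{E'}r'$.

\emph{Parameters.} For $\xi<\alpha$, the pair $({\in},\xi)$ is a code with value $\xi$, so $\mathrm{val}(E,r)=\xi$ is an instance of equality. And $\mathrm{val}(E,r)=\alpha$ if and only if each $s\mathrel{E}r$ has $\mathrm{val}(E,s)=\xi$ for some ordinal $\xi\in L_\alpha$ and each ordinal $\xi\in L_\alpha$ arises in this way.

Replace each variable of $\psi$ by a pair $(E,r)$, each quantifier by a quantifier over codes, and $=,\in$ by the formulas above. By induction the result $\psi^\circ$ holds of given codes if and only if $\psi$ holds in $H_{\omega_1}$ of their values. Let $\psi^*(\vec y)$ say that there are codes with values $\alpha$ and $\vec y$ that satisfy $\psi^\circ$.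
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:eta}(2)]
By Corollary~\ref{cor:exist} and Lemma~\ref{lem:down}(b), $(\sigma^1_m)^L$ is the least $x$ with $L_\kappa\models\rho^\Sigma_m(x)$, and $(\pi^1_m)^L$ is the least $x$ with $L_\kappa\models\rho^\Pi_m(x)$. Both are definable without parameters, hence below $\eta$ by Lemma~\ref{lem:hull}. So both suprema are at most $\eta$.

Let $\delta<\eta$. Then $\delta$, and with it $g=g_{\delta+1}$, is definable in $L_\kappa$ without parameters. Work in $L$, where $H_{\omega_1}=L_\kappa$. Lemma~\ref{lem:up} gives a second-order formula $\psi^*(y)$ such that for countable $\alpha\in\mathrm{Lim}$ and $k<\omega$,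
\[
L_\alpha\models\psi^*(k)\iff\alpha=g(k).
\]
By (P3), $\psi^*$ is both $\Sigma^1_m$ and $\Pi^1_m$ for all $m\ge m_0$, where $m_0$ depends on $\delta$. Let $m\ge m_0$ and suppose that some $\alpha\in\mathrm{Lim}$ with $\alpha\le\delta$ is $\Sigma^1_m$- or $\Pi^1_m$-reflecting. Choose $k$ with $g(k)=\alpha$. Lemma~\ref{lem:lim} gives $\alpha'\in\mathrm{Lim}$, $\alpha'<\alpha$, with $L_{\alpha'}\models\psi^*(k)$, so $\alpha'=g(k)=\alpha$, a contradiction. Hence $(\sigma^1_m)^L,(\pi^1_m)^L>\delta$ for $m\ge m_0$. As $\delta<\eta$ was arbitrary, both suprema equal $\eta$.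

If $\omega_1^L<\omega_1$ and $n\ge3$, then $\sigma^1_n\ge\sigma^1_3>\eta$ and $\pi^1_n\ge\pi^1_3>\eta$ by (P2) and part (1), which completes \eqref{eq:gap}.
\end{proof}

\section{The position of $\sigma^1_3$ and $\pi^1_3$ relative to $\omega_1^L$}\label{sec:limits}

Part (1) of Theorem~\ref{thm:limits} is Proposition~\ref{prop:two}; with $m=n\in\{1,2\}$ it contradicts the strict inequalities of \eqref{eq:gap}. The other two parts turn on whether some enumeration of $\kappa$ in order type $\omega$ is definable. After a generic collapse, enumerations exist but second-order truth about $L_\alpha$ is decided in $L$. Under $0^\#$ there is a definable one, and Example~\ref{ex:small} can be repeated for every ordinal up to $\kappa$.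

\begin{proof}[Proof of Theorem~\ref{thm:limits}(2)]
Let $\mathbb P=\mathrm{Col}(\omega,\kappa)\in L$ be the set of finite partial functions from $\omega$ to $\kappa$, ordered by reverse inclusion. The union of $G$ is a surjection $\omega\to\kappa$, and $L$ as computed in $L[G]$ is $L$, so $\omega_1^L<\omega_1$ in $L[G]$.

The forcing $\mathbb P$ is homogeneous: given $p,q$, a permutation $u\in L$ of $\omega$ that moves $\operatorname{dom}p$ off $\operatorname{dom}q$ induces the automorphism $r\mapsto r\circ u^{-1}$, which sends $p$ to a condition compatible with $q$. Automorphisms fix the canonical names of elements of $L$, so no statement with parameters in $L$ is forced by one condition while its negation is forced by another. Hence the trivial condition $1$ decides every such statement. As noted in the proof of Corollary~\ref{cor:exist}, ``$L_\gamma\models\varphi(\vec\beta)$'' is a single formula of set theory in $\varphi,\vec\beta,\gamma$. By definability of forcing, the set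
\[
T=\{(\varphi,\vec\beta,\gamma):\vec\beta<\gamma<\kappa\text{ and }1\Vdash\text{``}L_\gamma\models\varphi(\vec\beta)\text{''}\}
\]
is in $L$, and by homogeneity, for $\vec\beta<\gamma<\kappa$, we have $L_\gamma\models\varphi(\vec\beta)$ in $L[G]$ if and only if $(\varphi,\vec\beta,\gamma)\in T$. In $L$ the ordinal $\kappa$ is $\omega_1$, so Lemma~\ref{lem:closure}, applied in $L$ to $T$, gives $\alpha\in\mathrm{Lim}$ with $\alpha<\kappa$ that in $L[G]$ is $\Sigma^1_n$- and $\Pi^1_n$-reflecting for all $n$. So $\sigma^1_n,\pi^1_n\le\alpha<\kappa$ in $L[G]$.
\end{proof}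

For part (3) we recall the standard facts. If $0^\#$ exists, there is a closed unbounded class $\{\iota_\xi:\xi\in\mathrm{Ord}\}$ of ordinals, the Silver indiscernibles, such that the truth in $L$ of $\varphi(\iota_{\xi_1},\dots,\iota_{\xi_j})$ for $\xi_1<\dots<\xi_j$ depends only on $\varphi$, and $0^\#\subseteq\omega$ is the set of codes of the formulas $\varphi$ that are true in this sense. We use two facts.
\begin{enumerate}
\item[(S1)] (Solovay) There is a $\Pi^1_2$ formula $P(z)$ of second-order arithmetic whose unique solution is $0^\#$.
\item[(S2)] $L_{\iota_\omega}\prec L$, and $L_{\iota_\omega}$ is isomorphic to the Ehrenfeucht--Mostowski model of $0^\#$ on $\omega$ indiscernibles. That is, the elements of $L_{\iota_\omega}$ are exactly the values in $L$ of terms $t(\iota_{n_1},\dots,\iota_{n_j})$ with $n_1<\dots<n_j<\omega$, where $t$ ranges over the Skolem terms defined from $<_L$.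
\end{enumerate}

\begin{proof}[Proof of Theorem~\ref{thm:limits}(3)]
Enumerate recursively as $t_0,t_1,\dots$ the formal terms $t(c_{n_1},\dots,c_{n_j})$ in constants $c_n$, $n<\omega$. A statement about finitely many $t_i$ is a formula in an increasing tuple of constants; say that $z\subseteq\omega$ \emph{accepts} it if the code of that formula is in $z$. Let $D_z$ be the set of $i$ such that $z$ accepts ``$t_i$ is an ordinal $\le\omega_1$'' and accepts ``$t_{i'}=t_i$'' for no $i'<i$. For $i,j\in D_z$ let $i\mathrel{W_z}j$ if $z$ accepts ``$t_i\in t_j$''. The relation $W_z$ is recursive in $z$, uniformly, so it is given by an arithmetical formula in $z,i,j$. For $z=0^\#$, acceptance is truth in $L$ with $c_n$ read as $\iota_n$. The ordinal $\kappa$ is definable in $L$, so $\kappa\in L_{\iota_\omega}$, and by transitivity and (S2) every ordinal $\le\kappa$ is the value of a term. So evaluation is an isomorphism of $(D_{0^\#},W_{0^\#})$ onto $\kappa+1$. In particular $\kappa<\omega_1$.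

Let $\alpha\in\mathrm{Lim}$, $\alpha\le\kappa$, and let $k\in D_{0^\#}$ have value $\alpha$. Let $I(F,z,k)$ be the first-order formula saying that $F$ is an isomorphism of $(\mathrm{Ord},\in)$ onto the set of $W_z$-predecessors of $k$, ordered by $W_z$. Consider
\[
\exists z\subseteq\omega\,[P(z)\wedge\exists F\,I(F,z,k)]\qquad\text{and}\qquad\forall z\subseteq\omega\,[\neg P(z)\vee\exists F\,I(F,z,k)].
\]
Read over $L_{\alpha'}$ as in Section~\ref{sec:basics}, $P$ has prefix $\forall\exists$ and $\neg P$ has prefix $\exists\forall$. Merging $\exists F$ with $\exists z$ in the first formula, and with the leading block of $\neg P$ in the second, shows that they are $\Sigma^1_3$ and $\Pi^1_3$. By (S1), for $\alpha'\in\mathrm{Lim}$ each of them holds in $L_{\alpha'}$ if and only if $\alpha'$ is the order type of the $W_{0^\#}$-predecessors of $k$, that is, if and only if $\alpha'=\alpha$. By Lemma~\ref{lem:lim}, $\alpha$ is neither $\Sigma^1_3$- nor $\Pi^1_3$-reflecting. Hence $\sigma^1_3,\pi^1_3>\kappa$.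
\end{proof}

\begin{thebibliography}{9}

\bibitem{AS}
Juan P. Aguilera and Corey Bacal Switzer,
\emph{Reflection Properties of Ordinals in Generic Extensions},
arXiv:2311.12533 (2023).

\bibitem{Kunen}
Kunen, \emph{Set Theory}, 1980.

\end{thebibliography}
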